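\title{A pair of non-self-embeddable graphs with no Ramsey-minimal graph}

\begin{abstract}
A graph $F$ is Ramsey-minimal for a pair $(G,H)$ if every red-blue coloring of the edges of $F$ contains a red copy of $G$ or a blue copy of $H$, and no proper subgraph of $F$ has this property. Hadiputra and Vito asked whether such an $F$ exists whenever neither $G$ nor $H$ is isomorphic to a proper subgraph of itself. We show that the answer is no. A counterexample is given by the path with two edges together with the cube of a ray with one pendant edge attached. More generally, every star with at least two edges and every $k$-th power of a ray, $k\ge 3$, with a suitably placed pendant edge form a counterexample. We also show that a minimal graph does exist when one of the two graphs has at most one edge, and when one is connected and the other is a finite matching.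
\end{abstract}

\section{Introduction}

All graphs are simple and undirected, and they may be infinite of any cardinality. A \emph{copy} of $G$ in $F$ is a subgraph of $F$ isomorphic to $G$, not necessarily induced; when the edges of $F$ are colored, a copy is \emph{red} or \emph{blue} if all its edges have that color. We write $F\to(G,H)$, and say that $F$ \emph{arrows} $(G,H)$, if every red-blue coloring of the edges of $F$ contains a red copy of $G$ or a blue copy of $H$. The relation is monotone: it persists when $F$ is replaced by a supergraph, or $G$ or $H$ by a subgraph. A graph $F$ is \emph{$(G,H)$-minimal} if $F\to(G,H)$ and no proper subgraph of $F$ arrows $(G,H)$. The collection of $(G,H)$-minimal graphs is denoted by $\mathcal{R}(G,H)$.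

Graphs that arrow $(G,H)$ always exist, by the Infinite Ramsey Theorem when $G$ and $H$ are countable and by the Erd\H{o}s--Rado Theorem in general. If $G$ and $H$ are finite, minimal graphs exist as well: some finite complete graph arrows $(G,H)$ by Ramsey's theorem, and among its finitely many subgraphs that arrow $(G,H)$ one is minimal under inclusion. For infinite graphs this descent need not stop.

The simplest case shows what can go wrong. Let $H=K_2$ be a single edge. A coloring without a blue $K_2$ is all red, so $F\to(G,K_2)$ exactly when $F$ contains a copy of $G$. A minimal graph must therefore be isomorphic to $G$, and $G$ is minimal exactly when no proper subgraph of $G$ is isomorphic to $G$. Call $G$ \emph{self-embeddable} if $G\cong G'$ for some proper subgraph $G'$ of $G$, and \emph{non-self-embeddable} otherwise. Finite graphs and the double ray are non-self-embeddable; the ray and infinite complete graphs are self-embeddable. We have just seen that $\mathcal{R}(G,K_2)\ne\emptyset$ if and only if $G$ is non-self-embeddable, and one may guess that self-embeddings are the only obstruction in general. This is the question of Hadiputra and Vito~\cite{HV}.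

\medskip
\noindent\textbf{Question.} \emph{If $G$ and $H$ are both non-self-embeddable, is $\mathcal{R}(G,H)$ nonempty?}
\medskip

The answer is no. For $k\ge1$ let $X_k$ be the $k$-th power of a ray: its vertices are $0,1,2,\dots$, and $i$ is adjacent to $j$ if and only if $1\le|i-j|\le k$. Let $G_k$ be obtained from $X_k$ by adding a new vertex $p$ adjacent only to the vertex $k$. Let $K_{1,r}$ be the star with $r$ edges; $K_{1,2}=P_3$ is the path with two edges.

\begin{theorem}\label{thm:main}
Let $k\ge3$ and $r\ge2$, and put $G=G_k$ and $H=K_{1,r}$. Then $G$ and $H$ are non-self-embeddable, and $\mathcal{R}(G,H)=\emptyset$. Moreover, if $F\to(G,H)$, then $F-U\to(G,H)$ for every finite set $U$ of vertices, and $F-E_0\to(G,H)$ for every finite set $E_0$ of edges.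
\end{theorem}

For $k=3$ and $r=2$ the graph $G$ is connected, countable and of maximum degree $7$, and $H=P_3$ has two edges. The second theorem describes two families for which the guess is correct. Here $nG$ is the disjoint union of $n$ copies of $G$.

\begin{theorem}\label{thm:sharp}
\begin{enumerate}
\item[(a)] Let $G$ and $H$ be non-self-embeddable graphs, each with at least one vertex, and suppose that one of them has at most one edge. Then $\mathcal{R}(G,H)\neq\emptyset$.
\item[(b)] Let $G$ be a connected non-self-embeddable graph with at least one edge. Then $nG\in\mathcal{R}(G,nK_2)$ for every $n\ge1$.
\end{enumerate}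
\end{theorem}

By (a), two edges is the smallest possible size of $H$ in a counterexample. By (b), every matching $nK_2$ admits a minimal graph with every connected non-self-embeddable $G$ that has an edge, while by Theorem~\ref{thm:main} every star $K_{1,r}$ with $r\ge2$ fails to do so for some connected $G$.

The reason behind Theorem~\ref{thm:main} is that a finite decoration can destroy all self-embeddings of a graph and yet be invisible to the arrow relation. The graph $X_k$ is isomorphic to each of its tails, and this makes the property $F\to(X_k,H)$ insensitive to finite deletions. The pendant edge makes $G_k$ rigid, but $G_k$ and $X_k$ turn out to be arrowed, together with a star, by exactly the same graphs $F$. This equivalence is Proposition~\ref{prop:equiv}, and its proof occupies Sections~\ref{sec:idea}--\ref{sec:final}.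

\section{Pairs that have a minimal graph}\label{sec:positive}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
(a) Exchanging the colors shows $\mathcal{R}(G,H)=\mathcal{R}(H,G)$, so we may assume that $H$ has at most one edge. Then $H$ is finite: otherwise it has infinitely many isolated vertices, and deleting one of them leaves a proper subgraph isomorphic to $H$. If $G$ is finite too, a minimal graph exists by the finite case. So let $G$ be infinite.

Suppose first that $H$ has no edge and $s$ vertices. The edgeless graph on $s$ vertices is itself a blue copy of $H$, so it arrows $(G,H)$. Its proper subgraphs have fewer than $s$ vertices, so they contain neither $H$ nor the infinite graph $G$. Hence it is minimal.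

Suppose now that $H$ has exactly one edge; we show $G\in\mathcal{R}(G,H)$. In a coloring of $G$ with a blue edge, that edge together with $|V(H)|-2$ further vertices, which exist because $G$ is infinite, forms a blue copy of $H$. The all-red coloring contains a red $G$. So $G\to(G,H)$. A proper subgraph of $G$ colored all red has no blue $H$, because $H$ has an edge, and no red $G$, because $G$ is non-self-embeddable.

(b) Let $G^1,\dots,G^n$ be the components of $nG$. In any coloring, either each $G^i$ contains a blue edge, and these edges form a blue $nK_2$, or some $G^i$ is entirely red. So $nG\to(G,nK_2)$.

Since $G$ is connected and has an edge, $nG$ has no isolated vertex. A proper subgraph of $nG$ therefore misses some edge $e$, because if it misses a vertex it also misses the edges at that vertex. By monotonicity it suffices to show $nG-e\not\to(G,nK_2)$, and we may assume that $e$ lies in $G^1$. Color one edge $e_i$ of $G^i$ blue for $i=2,\dots,n$, and all other edges red. There are only $n-1$ blue edges, so there is no blue $nK_2$. A red copy of $G$ is connected, so it would lie in $G^1-e$ or in some $G^i-e_i$. Each of these is a proper subgraph of a copy of $G$, and $G$ is non-self-embeddable.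
\end{proof}

\section{Reduction to an equivalence}\label{sec:reduction}

From now on fix $k\ge3$ and $r\ge2$, and write $X=X_k$, $G=G_k$, $H=K_{1,r}$. A coloring has no blue $H$ exactly when every vertex is incident with at most $r-1$ blue edges.

A \emph{strip} in a graph $R$ is a sequence $Y=(y_0,y_1,\dots)$ of distinct vertices such that $y_iy_j\in E(R)$ whenever $1\le|i-j|\le k$; these edges are the \emph{edges of the strip}. Thus $R$ contains a copy of $X$ if and only if it contains a strip. Every \emph{tail} $(y_s,y_{s+1},\dots)$ of a strip is a strip. The \emph{head} of $Y$ is the set $\{y_0,\dots,y_{k-1}\}$, and the \emph{body} is $\{y_i:i\ge k\}$. The \emph{windows} of $Y$ are the $(k+1)$-cliques $\{y_m,\dots,y_{m+k}\}$, $m\ge0$; consecutive windows share $k$ vertices. We use the letter $Y$ also for the vertex set of the strip.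

\begin{lemma}\label{lem:rigid}
The only injective edge-preserving map $f\colon G\to G$ is the identity. In particular, $G$ is non-self-embeddable.
\end{lemma}

\begin{proof}
The degrees in $G$ are $\deg p=1$, $\deg j=k+j$ for $0\le j<k$, $\deg k=2k+1$, and $\deg n=2k$ for $n>k$. Since $f$ maps the neighbors of $v$ injectively to neighbors of $f(v)$, we have $\deg f(v)\ge\deg v$. The vertex $k$ is the only one of degree $2k+1$, so $f(k)=k$, and $f$ permutes the finite set
\[
N(k)=\{0,\dots,k-1\}\cup\{k+1,\dots,2k\}\cup\{p\}.
\]
The elements of $N(k)$ of degree at least $2k$ are $k+1,\dots,2k$, so $f$ permutes these, and hence permutes $\{0,\dots,k-1,p\}$. The degrees in the latter set are $k,k+1,\dots,2k-1$ and $1$, all distinct. As $f$ does not decrease degrees, it fixes $k-1$, then $k-2$, and so on down to $0$, and finally $p$.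

Let $n\ge k+1$ and suppose that $f$ fixes $p$ and all vertices smaller than $n$. Since $n$ is adjacent to $n-k$ and $f(n-k)=n-k$, we have $f(n)\in N(n-k)$. Every element of $N(n-k)$ other than $n$ is $p$ or smaller than $n$, so it is already the image of itself. Hence $f(n)=n$.

An isomorphism from $G$ onto a subgraph $G'$ is an injective edge-preserving map $G\to G$, so it is the identity and $G'=G$.
\end{proof}

The vertex $k$ is the first position at which a pendant edge has this effect. If $p$ is attached to a vertex $j<k$ instead, the map $p\mapsto0$, $i\mapsto i+1$ embeds the resulting graph into its proper subgraph $X$.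

\begin{lemma}\label{lem:tails}
If $F\to(X,H)$, then $F-U\to(X,H)$ for every finite set $U$ of vertices, and $F-E_0\to(X,H)$ for every finite set $E_0$ of edges.
\end{lemma}

\begin{proof}
Take a coloring of $F-U$ with no blue $H$ and extend it to $F$ by coloring all edges that meet $U$ red. The set of blue edges is unchanged, so there is still no blue star $H$, and hence there is a red strip in $F$. Since $U$ is finite, some tail of it avoids $U$ and is a red strip in $F-U$. Thus $F-U\to(X,H)$. If $U$ is the set of endpoints of the edges in $E_0$, then $F-E_0\supseteq F-U$, and the second claim follows by monotonicity.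
\end{proof}

This argument does not apply to $G$ directly, since a red copy of $G$ that meets $U$ may lose its pendant edge when we pass to a tail. The following equivalence transfers the conclusion.

\begin{proposition}\label{prop:equiv}
For every graph $F$, we have $F\to(X,H)$ if and only if $F\to(G,H)$.
\end{proposition}

\begin{proof}[Proof of Theorem~\ref{thm:main} from Proposition~\ref{prop:equiv}]
The graph $G$ is non-self-embeddable by Lemma~\ref{lem:rigid}, and $H$ is finite. Let $F\to(G,H)$ and let $F'$ be $F-U$ or $F-E_0$. Then $F\to(X,H)$ by Proposition~\ref{prop:equiv}, $F'\to(X,H)$ by Lemma~\ref{lem:tails}, and $F'\to(G,H)$ by Proposition~\ref{prop:equiv} again. Finally, a graph $F$ with $F\to(G,H)$ has an edge $e$, since an edgeless graph contains neither $G$ nor $H$, and $F-e\to(G,H)$. So $F$ is not minimal.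
\end{proof}

One direction of Proposition~\ref{prop:equiv} is monotonicity, since $X\subseteq G$. For the other we must turn a coloring of $F$ with no red $G$ and no blue $H$ into one with no red strip and no blue $H$.

\section{Cutting one strip}\label{sec:idea}

Take $k=3$ and $r=2$, so that the blue edges have to form a matching and windows are $4$-cliques.

\begin{example}\label{ex:plain}
Let $F=X$ with all edges red. There is no red $G$, since $G$ has a vertex of degree $7$. Recolor the edges $\{9t,9t+1\}$, $t\ge1$, blue; they form a matching. Split the vertices into the finite segments $I_0=\{0,\dots,9\}$, $I_1=\{10,\dots,18\}$, $I_2=\{19,\dots,27\}$, and so on. A $4$-clique of $X$ consists of four consecutive integers, and if it meets two segments it contains a pair $9t,9t+1$. So every red $4$-clique lies in one segment. Consecutive windows of a red strip intersect, so all its windows would lie in the same finite segment, which is impossible. One blue edge per cut is enough, although several red edges still cross each cut.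
\end{example}

\begin{example}\label{ex:swap}
Let $F$ be $X$ together with the extra edge $\{9,13\}$, colored blue, and let the edges of $X$ be red. Making $\{9,10\}$ blue now creates the blue path $10,9,13$. We repair this by recoloring $\{9,13\}$ red, which may create new red $4$-cliques. The other two vertices of such a clique are within distance $3$ of both $9$ and $13$, so they belong to $\{10,11,12\}$, and $10$ is excluded because $\{9,10\}$ is blue. The only new clique is $\{9,11,12,13\}$; see Figure~\ref{fig:cut}. It does cross the cut, but three of its four vertices lie in $I_1$. So every red $4$-clique has at least three vertices in one segment, its majority segment. If two red $4$-cliques share three vertices and the first has majority segment $I$, then the second has at least two vertices in $I$, so its majority segment is $I$ as well. All windows of a red strip would meet the same finite segment, which is again impossible.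
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\draw[blue,dashed,thick] (9,0)--(10,0);
\draw[red,thick] (11,0)--(13,0);
\draw[red,thick] (9,0) to[bend left=35] (11,0);
\draw[red,thick] (9,0) to[bend left=45] (12,0);
\draw[red,thick] (11,0) to[bend left=35] (13,0);
\draw[red,ultra thick] (9,0) to[bend left=60] (13,0);
\foreach \x in {6,...,15} {\fill (\x,0) circle (2pt); \node[below=3pt] at (\x,0) {$\x$};}
\draw (5.7,-0.8)--(9.25,-0.8) node[midway,below] {$I_0$};
\draw (9.75,-0.8)--(15.3,-0.8) node[midway,below] {$I_1$};
\end{tikzpicture}
\caption{A cut in the cube of a ray, where integers at distance at most $3$ are adjacent. The edge $\{9,10\}$ (dashed) has been made blue, and the extra edge $\{9,13\}$ (heavy arc) has been made red in exchange. The solid edges form the only red $4$-clique through the extra edge; three of its four vertices lie on the same side of the cut. Other edges are not drawn.}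
\label{fig:cut}
\end{figure}

The general proof performs this exchange along many strips at once and meets three difficulties. The red graph may contain many overlapping strips, and we must choose which ones to cut. The edges recolored red may run between different strips or join two cut points, and we must show that they create no cliques other than those of Example~\ref{ex:swap}. Finally, the head of a strip may be joined to the rest of $F$ by arbitrary red edges. The absence of a red $G$ is the tool for all three.

\begin{remark}\label{rem:hyp}
Proposition~\ref{prop:equiv} fails for $r=1$: we have $X\to(X,K_2)$, but $X\not\to(G,K_2)$ because $X$ has no vertex of degree $2k+1$. It also fails for $k=1$ and every $r\ge2$, where cliques give no rigidity. Let $T$ be the $(r+1)$-regular tree. If all blue degrees are at most $r-1$, then all red degrees are at least $2$, and a red walk that never returns along the edge just used is a red ray; so $T\to(X_1,K_{1,r})$. On the other hand, take a proper edge coloring of $T$ with $r+1$ colors, built outward from a root, and call two of the colors red and the others blue. All red degrees are $2$ and all blue degrees are $r-1$, while $G_1$ has a vertex of degree $3$; so $T\not\to(G_1,K_{1,r})$.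
\end{remark}

\section{Red strips when there is no red $G$}\label{sec:strips}

For the rest of the proof of Proposition~\ref{prop:equiv}, fix a coloring of $F$ with no red $G$ and with all blue degrees at most $r-1$. Let $R$ and $B$ be the spanning subgraphs of $F$ formed by the red and the blue edges; the same letters denote their edge sets.

Every body vertex of a strip is in position $k$ of a suitable tail, so an additional red edge at it would serve as the pendant edge of a red $G$. This determines the red neighborhood of every body vertex.

\begin{lemma}\label{lem:closed}
If $(y_0,y_1,\dots)$ is a strip in $R$ and $n\ge k$, then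
\[
N_R(y_n)=\{y_j:1\le|j-n|\le k\}.
\]
\end{lemma}

\begin{proof}
The inclusion $\supseteq$ is the definition of a strip. Suppose $u\in N_R(y_n)$ is none of these $y_j$. If $u\notin\{y_j:j\ge n-k\}$, then the tail $(y_{n-k},y_{n-k+1},\dots)$, in which $y_n$ is in position $k$, together with the edge $y_nu$ is a red copy of $G$. Otherwise $u=y_m$ with $m\ge n+k+1$. Then $y_n$ is not on the tail $(y_{m-k},y_{m-k+1},\dots)$, in which $y_m$ is in position $k$, and this tail together with the edge $y_my_n$ is a red copy of $G$. Both cases contradict the choice of the coloring.
\end{proof}

So in $R$ the body of a strip communicates with the rest of $F$ only through the $k$ vertices of the head.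

To perform cuts independently we want disjoint strips. The union of a chain of families of pairwise disjoint strips is such a family, so by Zorn's Lemma there is a maximal family $\mathcal{Y}$ of pairwise vertex-disjoint strips in $R$. For $Y\in\mathcal{Y}$ we write $y_i$ for the vertex of $Y$ in position $i$. Maximality alone says only that every strip in $R$ meets a member of $\mathcal{Y}$. The next lemma says that it must follow a single member forever, which is why cutting the members of $\mathcal{Y}$ can suffice.

\begin{lemma}\label{lem:catch}
Every strip $W$ in $R$ meets some member of $\mathcal{Y}$ in infinitely many vertices.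
\end{lemma}

\begin{proof}
Suppose that $W$ meets every member of $\mathcal{Y}$ in a finite set. Let $Y\in\mathcal{Y}$ meet the body of $W$, and let $i$ be the largest index such that $y_i$ is in the body of $W$. The vertex $y_{i+1}$ is an $R$-neighbor of $y_i$, so by Lemma~\ref{lem:closed} applied to $W$ it lies on $W$, and by the choice of $i$ it lies in the head of $W$. The head has $k$ vertices and the members of $\mathcal{Y}$ are disjoint, so at most $k$ members meet the body of $W$. Together they contain finitely many vertices of $W$. Hence some tail of $W$ is disjoint from all members of $\mathcal{Y}$, contradicting maximality.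
\end{proof}

\section{The recoloring and its cliques}\label{sec:recolor}

Put $L=3k$. For $Y\in\mathcal{Y}$ and $t\ge1$, call $y_{Lt}$ and $y_{Lt+1}$ \emph{cut vertices} and \emph{partners} of each other. Let $K$ be the set of all cut vertices, and let
\[
E_1=\{\,y_{Lt}\,y_{Lt+1}: Y\in\mathcal{Y},\ t\ge1\,\}\subseteq R .
\]
Since the members of $\mathcal{Y}$ are disjoint, $E_1$ is a perfect matching of $K$. The \emph{segments} of $Y$ are the finite sets
\[
I_0=\{y_0,\dots,y_L\},\qquad I_t=\{y_{Lt+1},\dots,y_{L(t+1)}\}\quad(t\ge1).
\]
The spacing $L=3k$ has two uses. Every vertex of $Y$ whose index is within $k$ of an index $i\ge L$ lies in the body, so Lemma~\ref{lem:closed} can be applied twice in a row starting from $y_i$. And the indices of two cut vertices of $Y$ that are not partners differ by at least $L-1>2k$.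

A cut vertex $c$ with $\deg_B(c)=r-1$ cannot accept another blue edge. For each such $c$ choose a blue edge $\varepsilon(c)$ at $c$; there is one because $r\ge2$. Let $E_2\subseteq B$ be the set of chosen edges, and define the new coloring by
\[
R'=(R\setminus E_1)\cup E_2,\qquad B'=(B\setminus E_2)\cup E_1 .
\]

All degrees in $B'$ are at most $r-1$. Indeed, a vertex outside $K$ gains no blue edge, and a vertex $c\in K$ gains exactly one and, if $\deg_B(c)=r-1$, loses $\varepsilon(c)$. So there is no blue $H$ in the new coloring. This degree count is where $H$ being a star is used. It remains to show that $R'$ contains no strip.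

We have no control over where the edges $\varepsilon(c)$ lead, so the control must come from the cliques that contain them. Two facts say that cut vertices are far apart in $R$.

\begin{lemma}\label{lem:far}
Let $c,d\in K$ be distinct.
\begin{enumerate}
\item[(i)] If $cd\in R'$, then $cd\in E_2$ and $c,d$ are not partners.
\item[(ii)] If $c$ and $d$ have a common $R$-neighbor, then they are partners.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $c=y_n$ with $Y\in\mathcal{Y}$ and $n\ge L$. Whenever $d$ lies on $Y$, it is a cut vertex of $Y$, because the members of $\mathcal{Y}$ are disjoint.

(i) If $cd\in R$, then $d=y_j$ with $|j-n|\le k$ by Lemma~\ref{lem:closed}, so $c$ and $d$ are partners and $cd\in E_1$. Hence $cd\notin R\setminus E_1$, and $cd\in R'$ forces $cd\in E_2$. Partners are joined by an edge of $E_1$, which is not in $R'$.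

(ii) A common $R$-neighbor is $y_i$ with $|i-n|\le k$ by Lemma~\ref{lem:closed}. As $i\ge2k$, the lemma applies to $y_i$ and gives $d=y_j$ with $|j-i|\le k$. Then $|j-n|\le2k<L-1$, so $c$ and $d$ are partners.
\end{proof}

Each cut vertex pays for at most one edge of $E_2$, while by Lemma~\ref{lem:far} a clique with several cut vertices needs many such edges. Comparing the two counts gives the structure seen in Example~\ref{ex:swap}.

\begin{lemma}\label{lem:cliques}
Let $Q$ be a $(k+1)$-clique of $R'$.
\begin{enumerate}
\item[(a)] If $Q$ contains an edge of $E_2$, then there is $Y\in\mathcal{Y}$ such that $Q\subseteq Y$ and at least $k$ vertices of $Q$ lie in one segment of $Y$.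
\item[(b)] If $Q$ contains a vertex $y_i$ with $i\ge L$ of some $Y\in\mathcal{Y}$, then $Q\subseteq Y$ and at least $k$ vertices of $Q$ lie in one segment of $Y$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $q=|Q\cap K|$, and let $\ell\ge1$ be the number of edges of $E_2$ inside $Q$. Each of these edges equals $\varepsilon(c)$ for one of its endpoints $c\in Q\cap K$, and $c$ determines $\varepsilon(c)$. So $1\le\ell\le q$.

By Lemma~\ref{lem:far}(i), all $\binom q2$ pairs in $Q\cap K$ are edges of $E_2$, and no two vertices of $Q\cap K$ are partners. By Lemma~\ref{lem:far}(ii), each of the $k+1-q$ vertices of $Q\setminus K$ is $R$-adjacent to at most one vertex of $Q\cap K$, so it is joined to at least $q-1$ of them by edges of $E_2$. Therefore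
\[
q\ \ge\ \ell\ \ge\ \binom q2+(k+1-q)(q-1).
\]
For $q\ge4$ already $\binom q2>q$. For $q=3$ the right side is $3+2(k-2)\ge5$, and for $q=2$ it is $1+(k-1)=k\ge3$. In each case the inequality fails, so $q=\ell=1$. The cases $q=2$ and $q=3$ use $k\ge3$.

Let $Q\cap K=\{c\}$ with $c=y_n$, $Y\in\mathcal{Y}$, $n\ge L$. The unique edge of $E_2$ in $Q$ is $\varepsilon(c)=cz$ for some $z\in Q$, and all other edges of $Q$ are in $R$. Let $A=Q\setminus\{c,z\}$, a nonempty set. By Lemma~\ref{lem:closed} each $a\in A$ is $y_i$ for some $i$ with $1\le|i-n|\le k$. As $i\ge2k$, the lemma applies to $a$ and shows that $z=y_m$ with $|m-i|\le k$; thus $|m-n|\le2k$. Since $cz\in B$, we also have $|m-n|>k$.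

If $m>n$, every $y_i\in A$ has $i\ge m-k\ge n+1$, so $Q\setminus\{c\}\subseteq\{y_{n+1},\dots,y_{n+2k}\}$. If $m<n$, every $y_i\in A$ has $i\le m+k\le n-1$, so $Q\setminus\{c\}\subseteq\{y_{n-2k},\dots,y_{n-1}\}$. Now $n\in\{Lt,Lt+1\}$ for some $t\ge1$. The indices $n+1,\dots,n+2k$ lie between $Lt+1$ and $Lt+2k+1\le L(t+1)$, so the first set is contained in $I_t$. The indices $n-2k,\dots,n-1$ lie between $Lt-2k\ge L(t-1)+1$ and $Lt$, so the second set is contained in $I_{t-1}$. In both cases $Q\subseteq Y$ and the $k$ vertices of $Q\setminus\{c\}$ lie in one segment.

(b) If $Q$ contains an edge of $E_2$, apply (a); the member of $\mathcal{Y}$ it provides contains $y_i$, so it is $Y$. Otherwise $Q$ is a clique of $R\setminus E_1$. By Lemma~\ref{lem:closed}, $Q\subseteq\{y_{i-k},\dots,y_{i+k}\}$. These vertices are in the body, so by the same lemma the $k+1$ indices occurring in $Q$ differ pairwise by at most $k$, and hence they are consecutive. If $Q$ met two segments, it would contain $y_{Lt}$ and $y_{Lt+1}$ for some $t\ge1$, and these are not adjacent in $R'$. So $Q$ lies in one segment.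
\end{proof}

\section{No strip survives}\label{sec:final}

Suppose, for a contradiction, that $X'=(x_0,x_1,\dots)$ is a strip in $R'$, with windows $C_m=\{x_m,\dots,x_{m+k}\}$. For $Y\in\mathcal{Y}$ let $D_Y$ be the set of vertices of $X'$ in the body of $Y$. We show that each $D_Y$ is finite (Steps 1 and 2) and that at most one is nonempty (Step 3). A tail of $X'$ then avoids all the places where the coloring was changed, and Lemma~\ref{lem:catch} gives the contradiction (Step 4).

\medskip
\noindent\textbf{Step 1.} \emph{No window has $k$ or more vertices in a segment $I_t$ with $t\ge1$ of a member $Y\in\mathcal{Y}$.}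

Suppose $C_m$ has at least $k$ vertices in $I_t$. The window $C_{m+1}$ contains all vertices of $C_m$ except $x_m$, so it has at least $k-1\ge2$ vertices in $I_t$; this is the second use of $k\ge3$. These vertices have index greater than $L$, so by Lemma~\ref{lem:cliques}(b) at least $k$ of the $k+1$ vertices of $C_{m+1}$ lie in one segment of $Y$. If that segment were not $I_t$, at most one vertex of $C_{m+1}$ would be left for $I_t$. So $C_{m+1}$ has at least $k$ vertices in $I_t$. By induction all windows $C_{m'}$ with $m'\ge m$ meet the finite set $I_t$. But $C_m,C_{m+(k+1)},C_{m+2(k+1)},\dots$ are pairwise disjoint, a contradiction.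

\medskip
The segment $I_0$ is excluded from Step 1 because it contains the head, through which $X'$ may leave $Y$.

\medskip
\noindent\textbf{Step 2.} \emph{For every $Y\in\mathcal{Y}$ the set $D_Y$ is finite.}

A window that contains some $y_i$ with $i\ge L$ has at least $k$ vertices in one segment of $Y$ by Lemma~\ref{lem:cliques}(b), and this segment is $I_0$ by Step 1. The set $I_0$ is finite and each vertex of $X'$ lies in at most $k+1$ windows, so only finitely many windows meet $I_0$. Every vertex of $X'$ lies in a window, so $X'$ contains only finitely many $y_i$ with $i\ge L$, and $D_Y$ is finite.

\medskip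
It could still happen that $X'$ visits the bodies of infinitely many members, each for a finite time. This is prevented by the width of the head: a strip leaving a finite set for good uses $k$ vertices outside the set, and entering it uses one more.

\medskip
\noindent\textbf{Step 3.} \emph{If $D_Y\ne\emptyset$, then $x_0\in D_Y$.}

First let $x_a\in D_Y$ and let $x_b$ satisfy $1\le|a-b|\le k$; we claim $x_b\in Y$. The edge $x_ax_b$ is in $R'$. If it is in $R$, the claim follows from Lemma~\ref{lem:closed}, since $x_a$ is in the body of $Y$. If it is in $E_2$, the window $C_{\min(a,b)}$ contains it, and by Lemma~\ref{lem:cliques}(a) this window is contained in a member of $\mathcal{Y}$, which is $Y$ because it contains $x_a$. This proves the claim. Consequently, a vertex of $X'$ outside $D_Y$ that is joined to $D_Y$ by an edge of the strip $X'$ lies in the head of $Y$, and there are at most $k$ such vertices.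

Let $a$ be the smallest and $b$ the largest index with $x_a,x_b\in D_Y$; the largest exists by Step 2. The vertices $x_{b+1},\dots,x_{b+k}$ are outside $D_Y$ and joined to $x_b$. If $a\ge1$, then $x_{a-1}$ is outside $D_Y$ and joined to $x_a$, which makes $k+1$ such vertices. So $a=0$.

\medskip
\noindent\textbf{Step 4.} \emph{Contradiction.}

The members of $\mathcal{Y}$ are disjoint, so by Step 3 at most one set $D_Y$ is nonempty, and by Step 2 it is finite. Hence some tail $W$ of $X'$ avoids the body of every member of $\mathcal{Y}$. Cut vertices lie in bodies and every edge of $E_2$ has a cut vertex as an endpoint, so no edge of $W$ is in $E_2$. Thus $W$ is a strip in $R$. It meets each member of $\mathcal{Y}$ only in the head, hence in at most $k$ vertices, contradicting Lemma~\ref{lem:catch}.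

\medskip
So the coloring $(R',B')$ of $F$ has no red $X$ and no blue $H$. We have shown that $F\not\to(G,H)$ implies $F\not\to(X,H)$. This completes the proof of Proposition~\ref{prop:equiv}, and with it the proof of Theorem~\ref{thm:main}. \qed

\begin{thebibliography}{9}

\bibitem{HV}
Fawwaz Fakhrurrozi Hadiputra and Valentino Vito,
\emph{Infinite Ramsey-minimal graphs for star forests},
arXiv:2107.01710 (2021).

\end{thebibliography}
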